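# Diameter under a lower bound on $Q/R$ in dimension four: superposed round spheres and thin footballs

Throughout, manifolds are connected and smooth, $\Delta=\operatorname{div}\nabla$ (so $\Delta f\ge 0$ at a minimum of $f$), and $\operatorname{sech}=1/\cosh$.

## Branson's $Q$-curvature and rotationally symmetric metrics

**Definition ($Q$-curvature).** Let $(M^4,g)$ be a four-dimensional Riemannian manifold with scalar curvature $R_g$ and Ricci tensor $\operatorname{Ric}_g$. Branson's $Q$-curvature is
$$Q_g=\frac16\left(-\Delta_gR_g-3|\operatorname{Ric}_g|_g^2+R_g^2\right).$$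

*Example (round sphere).* On the unit $S^4$ we have $\operatorname{Ric}=3g$, $R=12$, $|\operatorname{Ric}|^2=36$, so $Q=\frac16(144-108)=6$ and $Q/R=\frac12$. The diameter is $\pi$.

*Example (cylinder).* On $\mathbb R\times S^3$ with the product metric, the Ricci eigenvalues are $0,2,2,2$, so $R=6$, $|\operatorname{Ric}|^2=12$ and $Q=\frac16(36-36)=0$. Here $R$ is bounded below by a positive constant, $Q/R=0$, and the manifold is complete with infinite diameter.

Under $g\mapsto\lambda^2g$ with $\lambda>0$ constant, $R$ scales by $\lambda^{-2}$ and $Q$ by $\lambda^{-4}$. Hence $Q/R$ scales by $\lambda^{-2}$ and $\operatorname{diam}$ by $\lambda$. A lower bound $Q/R\ge k$ has the dimension of a curvature bound, and $k\operatorname{diam}^2$ is scale invariant.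

**Definition (trace-free Ricci tensor).** $E=\operatorname{Ric}-\frac R4g$. It has trace $0$, and $|\operatorname{Ric}|^2=|E|^2+\frac{R^2}{4}$. Therefore $6Q=-\Delta R-3|E|^2+\frac14R^2$, and where $R>0$ the condition $Q/R\ge k$ reads
$$-\Delta R-3|E|^2+\tfrac14R^2\ \ge\ 6kR. \tag{1}$$

*Example.* On the cylinder, $\frac R4=\frac32$, so $E$ has eigenvalues $-\frac32,\frac12,\frac12,\frac12$, and $|E|^2=\frac94+\frac34=3=12-\frac{36}{4}$.

**Definition ($SO(4)$-invariant metric).** Let $SO(4)\subset SO(5)$ be the rotations of $S^4\subset\mathbb R^5$ fixing the last axis. A metric on $S^4$ is $SO(4)$-invariant if these rotations are isometries. The two fixed points are the poles. Off the poles such a metric has the form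
$$g=dt^2+\varphi(t)^2g_{S^3}\quad\text{on }(0,L)\times S^3 .$$

*Example.* The round metric has $\varphi(t)=\sin t$, $L=\pi$.

Here is why the form is general. Write points as $(\sin\theta\,\omega,\cos\theta)$, $\omega\in S^3$, $\theta\in(0,\pi)$. The stabilizer $SO(3)$ of a point acts on the tangent space of the orbit $S^3$ by the standard representation on $\mathbb R^3$, which is irreducible. So the invariant inner product there is unique up to a factor, and the orbit carries a multiple of $g_{S^3}$. The $g$-orthogonal complement of the orbit is a line preserved by the connected group $SO(3)$, hence fixed vector by vector. The only fixed vectors in $\mathbb R^3\oplus\mathbb R\partial_\theta$ are the multiples of $\partial_\theta$, so there are no cross terms. Thus $g=a(\theta)^2d\theta^2+\varphi^2g_{S^3}$ with $a>0$, and $t=\int_0^\theta a$.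

We use three textbook facts.

* For $dt^2+\varphi^2g_{S^3}$, the planes containing $\partial_t$ have sectional curvature $K_{\mathrm{rad}}=-\varphi_{tt}/\varphi$. The planes tangent to $S^3$ have $K_{\tan}=(1-\varphi_t^2)/\varphi^2$. Every other sectional curvature is a convex combination of these two.
* For a function of $t$, $\Delta h=\varphi^{-3}(\varphi^3h_t)_t$.
* Bonnet–Myers: if $(M^4,g)$ is complete with $\operatorname{Ric}\ge3c\,g$, $c>0$, then $M$ is compact and $\operatorname{diam}\le\pi/\sqrt c$.

## Three candidate constants: $\frac12$, $\frac23$ and $\frac{16}{15}$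

We can now ask: if $R$ is bounded below by a positive constant and $Q/R\ge k>0$, how large can the diameter be? The problem comes from Xumin Jiang, Mingxiang Li, Zhehui Wang, "Bonnet-Myers type theorems for $Q$-curvature on four-manifolds", arXiv:2607.25343 (2026).

**Known result.** If $(M^4,g)$ is complete, $R_g$ is bounded below by a positive constant and $Q_g/R_g\ge k$ for a positive constant $k$, then $M$ is compact and $\operatorname{diam}(M,g)\le4\pi/\sqrt{15k}$.

**Conjecture.** Under the same hypotheses $\operatorname{diam}(M,g)\le\pi/\sqrt{2k}$, and this bound cannot be improved.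

The round sphere has $k=\frac12$ and $\operatorname{diam}=\pi=\pi/\sqrt{2k}$, so it attains the conjectured bound. In terms of $k\operatorname{diam}^2/\pi^2$, the known bound is $\frac{16}{15}$ and the conjectured one is $\frac12$. The conjecture is false. We shall prove the following.

**Theorem A.** For every $k>0$ and $\eta>0$ there is a smooth $SO(4)$-invariant metric $g$ on $S^4$ with $R_g\ge c>0$, $Q_g/R_g\ge k$ and $\operatorname{diam}(S^4,g)\ge\pi\sqrt{\frac{2}{3k}}-\eta$. For small $\eta$ this violates the conjectured bound. An explicit example has $k\operatorname{diam}^2>0.58\,\pi^2>\frac12\pi^2$.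

**Theorem B.** Let $g$ be an $SO(4)$-invariant metric on $S^4$ with $R_g>0$ and $Q_g/R_g\ge k>0$. Then every sectional curvature is $>\frac{3k}2$, hence $\operatorname{diam}<\pi\sqrt{2/(3k)}$. Both constants are optimal. The set of diameters realized in this class, for given $k$, is exactly the open interval $\bigl(0,\pi\sqrt{2/(3k)}\bigr)$.

**Theorem C.** For every complete $(M^4,g)$ with $R_g\ge c>0$ and $Q_g/R_g\ge k>0$ one has $\operatorname{diam}<4\pi/\sqrt{15k}$. Hence $C_*=\sup(\sqrt k\operatorname{diam})$ over all such manifolds satisfies $\pi\sqrt{2/3}\le C_*\le4\pi/\sqrt{15}$.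

These notes do not determine $C_*$. From the known result we use only the compactness, and only in Theorem C.

## Einstein metrics and products of spheres

**Einstein metrics.** If $E=0$, then $R$ is constant in dimension four, and (1) reads $\frac14R^2\ge6kR$, i.e. $R\ge24k$. So $\operatorname{Ric}=\frac R4g\ge3(2k)g$, and Bonnet–Myers gives $\operatorname{diam}\le\pi/\sqrt{2k}$. For Einstein metrics the conjectured inequality is true, with equality on the round sphere.

**Products of two round 2-spheres.** Take curvatures $A,B>0$. Then $R=2(A+B)$ and $|\operatorname{Ric}|^2=2A^2+2B^2$, so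
$$6Q=4(A+B)^2-6A^2-6B^2=8AB-2A^2-2B^2,\qquad \frac QR=\frac{4AB-A^2-B^2}{6(A+B)} .$$
The diameter satisfies $\operatorname{diam}^2=\pi^2\left(\frac1A+\frac1B\right)$. With $k=Q/R$, when this is positive,
$$k\operatorname{diam}^2=\frac{\pi^2}{6}\Bigl(4-\frac AB-\frac BA\Bigr)\le\frac{\pi^2}{3}<\frac{\pi^2}2 .$$
So no metric of this kind violates the conjecture.

## Cylindrical coordinates make $Q$ linear

Next we take rotationally symmetric metrics. The purpose of this section is to find coordinates in which the fourth-order expression $Q$ becomes manageable. Write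
$$g=dt^2+\varphi^2g_{S^3}=e^{2w(s)}(ds^2+g_{S^3}),\qquad \varphi=e^w,\quad dt=e^w\,ds .$$
A prime denotes $d/ds$. Put $v=w'$ and $q=-w''$. Then $\varphi_t=e^{-w}(e^w)'=v$ and $\varphi\varphi_{tt}=v'=-q$, so
$$K_{\mathrm{rad}}=q\,e^{-2w},\qquad K_{\tan}=(1-v^2)e^{-2w}.$$
The radial Ricci eigenvalue is $\alpha=3K_{\mathrm{rad}}=3q\,e^{-2w}$. The tangential one, of multiplicity three, is $\beta=K_{\mathrm{rad}}+2K_{\tan}=(q+2(1-v^2))e^{-2w}$. Hence
$$R=\alpha+3\beta=6e^{-2w}Y,\qquad Y:=1+q-v^2. \tag{2}$$
Next,
$$R^2-3|\operatorname{Ric}|^2=(\alpha+3\beta)^2-3\alpha^2-9\beta^2=2\alpha(3\beta-\alpha)=6qe^{-2w}\cdot6(1-v^2)e^{-2w}=36\,q(1-v^2)e^{-4w}.$$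
For the Laplacian, $\varphi^3R_t=e^{2w}R'$ and therefore $\Delta R=e^{-4w}(e^{2w}R')'$. From $Y'=q'-2vv'=q'+2vq$ we get
$$e^{2w}R'=6(Y'-2vY)=6(q'+2vq-2v-2vq+2v^3)=6(q'-2v+2v^3),$$
and, since $v'=-q$, $\Delta R=6e^{-4w}(q''+2q-6v^2q)$. Combining,
$$Q\,e^{4w}=-(q''+2q-6v^2q)+6q(1-v^2),$$
that is,
$$Q\,e^{4w}=-q''+4q. \tag{3}$$
The nonlinear terms have cancelled: $Qe^{4w}$ is linear in $w$.

*Check 1.* For the cylinder, $w=0$ and (3) gives $Q=0$.

*Check 2.* For the round sphere $\sin t=\operatorname{sech}s$, so $w=-\log\cosh s$, $v=-\tanh s$ and $q=\operatorname{sech}^2s=1-v^2$. Since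
$$(\operatorname{sech}^2)''=4\operatorname{sech}^2-6\operatorname{sech}^4, \tag{4}$$
we get $-q''+4q=6\operatorname{sech}^4s=6e^{4w}$, so $Q=6$.

## Comparing $q$ with $c\varphi^2$: where $2k$ fails and $\frac{3k}2$ works

The natural plan is to prove the conjecture with Bonnet–Myers, as in the Einstein case: show $\operatorname{Ric}\ge6k$. In the radial direction this says $K_{\mathrm{rad}}\ge2k$, i.e. $q\ge2k\varphi^2$. Equation (3) suggests a maximum principle for $q-2k\varphi^2$. Let us run it with a general constant $c$ in place of $2k$.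

Let $z=q-c\varphi^2$. Since $\varphi'=v\varphi$, we have $(\varphi^2)'=2v\varphi^2$ and $(\varphi^2)''=\varphi^2(4v^2-2q)$. By (2) and (3), the hypothesis $Q\ge kR$ is
$$-q''+4q\ \ge\ kR\varphi^4=6k\varphi^2(1+q-v^2). \tag{5}$$
Hence
$$-z''+4z\ \ge\ 6k\varphi^2(1+q-v^2)+c\varphi^2(4v^2-2q)-4c\varphi^2=\varphi^2\bigl[(6k-4c)(1-v^2)+(6k-2c)q\bigr]. \tag{6}$$
We want the bracket to be positive. With $c=2k$ it equals $2k\bigl(q-(1-v^2)\bigr)$. This is $0$ on the round sphere, and negative as soon as $q<1-v^2$, that is, as soon as $K_{\mathrm{rad}}<K_{\tan}$. At that point the approach stops. With $c=\frac{3k}2$ the term $1-v^2$ drops out and the bracket is $3kq$. This gives the bound in Theorem B.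

### Proof of the curvature and diameter bounds in Theorem B

**Step 0: behavior at the poles.** We need to know that $s$ runs over all of $\mathbb R$ and that $\varphi,q\to0$ at both ends. Meridians are minimizing geodesics from a pole, so $t$ is the distance to one pole and $\{t=\text{const}\}$ is a geodesic sphere. Its area is $2\pi^2\varphi^3$, and areas of small geodesic spheres are $2\pi^2t^3(1+O(t^2))$, so $\varphi/t\to1$ as $t\to0$. The sectional curvature $K_{\mathrm{rad}}$ is bounded because $S^4$ is compact. So $\varphi_{tt}=-K_{\mathrm{rad}}\varphi$ is bounded, $\varphi_t$ has a limit as $t\to0$, and the limit is $1$ because $\varphi/t\to1$. In the same way $\varphi_t\to-1$ as $t\to L$. Since $s=\int dt/\varphi$ and $\varphi$ vanishes to first order at both ends, $s$ runs over $\mathbb R$. As $s\to\pm\infty$, $\varphi\to0$ and $q=K_{\mathrm{rad}}\varphi^2\to0$.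

**Step 1: $q>0$.** This is the maximum principle in its simplest form. By (3), $-q''+4q=Q\varphi^4\ge kR\varphi^4>0$. If $q\le0$ somewhere, then, because $q\to0$ at both ends, $q$ attains a minimum, with value $\le0$. There $q''\ge0$, so $-q''+4q\le0$, a contradiction.

**Step 2: $K_{\mathrm{rad}}>\frac{3k}2$.** Let $z=q-\frac{3k}2\varphi^2$. By Step 0, $z\to0$ at $\pm\infty$. By (6) with $c=\frac{3k}2$ and Step 1, $-z''+4z\ge3k\varphi^2q>0$. The argument of Step 1, applied to $z$, gives $z>0$. Dividing by $\varphi^2$, $K_{\mathrm{rad}}=q/\varphi^2>\frac{3k}2$.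

**Step 3: $K_{\tan}>\frac{3k}2$.** We deduce the tangential bound from the radial one by a first integral. Let $F=\varphi_t^2+\frac{3k}2\varphi^2$. Then
$$F_t=2\varphi_t\Bigl(\varphi_{tt}+\frac{3k}2\varphi\Bigr),$$
and the bracket is negative by Step 2. Also $\varphi_{tt}<0$, so $\varphi_t$ decreases strictly from $1$ to $-1$ and vanishes exactly once. Thus $F$ decreases strictly and then increases strictly. Its boundary values are $1$ at $t=0$ and $t=L$. So $F<1$ on $(0,L)$, which is $(1-\varphi_t^2)/\varphi^2>\frac{3k}2$.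

**Step 4: the poles and the diameter.** Off the poles every sectional curvature is a convex combination of $K_{\mathrm{rad}}$ and $K_{\tan}$, hence $>\frac{3k}2$. At a pole, continuity would give only $\ge$, so we argue directly. The group $SO(4)$ fixes the pole and acts transitively on 2-planes there, so all sectional curvatures at the pole are equal, with value $R/12$. At a minimum point of $R$, (1) gives $\frac14R^2\ge6kR$, so $R\ge24k$ there and hence everywhere. Thus $R/12\ge2k>\frac{3k}2$. All sectional curvatures on the compact $S^4$ exceed $\frac{3k}{2}$, so they are $\ge\frac{3k}2+\epsilon$ for some $\epsilon>0$. Then $\operatorname{Ric}\ge3(\frac{3k}2+\epsilon)g$, and Bonnet–Myers gives $\operatorname{diam}\le\pi/\sqrt{\frac{3k}2+\epsilon}<\pi\sqrt{2/(3k)}$. $\blacksquare$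

The optimality and the set of diameters have to wait for Theorem A.

## Footballs: the constant $\frac23$ with singular poles

In (6) with $c=\frac{3k}2$ the slack is $3k\varphi^2q$. To come close to equality we want $q$ small compared with $1-v^2$, while the radial curvature is nearly a constant $c$, so $\varphi$ should be close to a multiple of $\sin(\sqrt c\,t)$. Take $A>0$, $0<\delta<1$, and
$$e^w=A\operatorname{sech}(\delta s),\qquad\text{equivalently}\qquad\varphi(t)=A\sin\Bigl(\frac{\delta t}A\Bigr),\quad L=\frac{\pi A}\delta .$$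
Let $S=\operatorname{sech}^2(\delta s)$. Then $v=-\delta\tanh(\delta s)$, $q=\delta^2S$ and $q''=\delta^4(4S-6S^2)$ by (4). So $-q''+4q=4\delta^2(1-\delta^2)S+6\delta^4S^2$, and $Y=1-\delta^2+2\delta^2S$. With $e^{2w}=A^2S$, (2) and (3) give
$$\frac QR=\frac{-q''+4q}{6e^{2w}Y}=\frac{\delta^2}{A^2}\cdot\frac{2(1-\delta^2)+3\delta^2S}{3(1-\delta^2+2\delta^2S)} .$$
For $a>0$ the function $x\mapsto\frac{2a+3x}{3(a+2x)}$ is decreasing on $x\ge0$, since its derivative has the sign of $3(a+2x)-2(2a+3x)=-a$. So the minimum over $0<S\le1$ is at $S=1$: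
$$\min\frac QR=\frac{\delta^2}{A^2}\cdot\frac{2+\delta^2}{3(1+\delta^2)},\qquad \Bigl(\min\frac QR\Bigr)L^2=\pi^2\,\frac{2+\delta^2}{3(1+\delta^2)} .$$
At $\delta=1$ (the round sphere) this is $\frac12\pi^2$; as $\delta\to0$ it increases to $\frac23\pi^2$. Every football with $\delta<1$ would beat the conjecture, were it not singular: $\varphi_t(0)=\delta\ne1$, so the poles are cone points.

The obvious repair is to cut off the cone points and glue in round caps. A quick gluing fails. At some $s_0>0$, pass from the football to a cap $w=\mathrm{const}-\log\cosh(s-b)$ with matching $w$ and $v$. Then $q$ jumps from $\delta^2\operatorname{sech}^2(\delta s_0)\le\delta^2$ up to $\operatorname{sech}^2(s_0-b)=1-v^2\ge1-\delta^2$. For $\delta\le\frac12$ the jump is $h\ge1-2\delta^2>0$. Suppose we smooth $q$ inside $[s_0-\epsilon,s_0+\epsilon]$, keeping it below a fixed constant $C$. For small $\epsilon$ the new $q$ rises by at least $h/2$ across the window, so $q'\ge\frac h{4\epsilon}$ somewhere in it, while $q'\le B$ at the left edge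 with $B$ independent of $\epsilon$. Hence $q''\ge\frac1{2\epsilon}(\frac h{4\epsilon}-B)$ somewhere. There $-q''+4q\le4C-\frac1{2\epsilon}(\frac h{4\epsilon}-B)$, which is negative for small $\epsilon$. By (3), $Q<0$ at that point.

So the transition must be spread out, and we would like $Q>0$ to hold automatically. By (3), $Qe^{4w}$ is linear in $w$. Each translate $w=-\log\cosh(s-a)$ is again a round sphere, with $Qe^{4w}=6\operatorname{sech}^4(s-a)>0$. Hence every average
$$w(s)=-\int\log\cosh(s-a)\,d\nu(a)$$
over a probability measure $\nu$ has $Q>0$. Total mass $1$ gives $v\to\mp1$ at the ends $s\to\pm\infty$, which is what smooth poles need.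

Which $\nu$ imitates the football? On large scales $\log\cosh x\approx|x|-\log2$, and $\frac{d^2}{ds^2}\int|s-a|\rho(a)\,da=2\rho(s)$. To get $-w\approx\log\cosh(\delta s)+\text{const}$ we need $2\rho=(\log\cosh\delta s)''=\delta^2\operatorname{sech}^2(\delta s)$. This density has mass only $\delta$ on $\mathbb R$, the football's defect at the poles. We put the missing mass, about $1-\delta$, in equal parts at two far points $\pm T$. Between them the two atoms contribute $m(|s-T|+|s+T|)=2mT$, a constant, so they only rescale the football. Near $\pm T$ they form the round caps.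

## Proof of Theorem A

Fix $0<\delta<\frac16$ and $T=\delta^{-2}$. Put $\rho(a)=\frac12\delta^2\operatorname{sech}^2(\delta a)$ for $a\in\mathbb R$ and $m=\frac12(1-\delta\tanh\delta T)$. Let $\nu$ have density $\rho$ on $[-T,T]$ plus atoms of mass $m$ at $T$ and $-T$. As $\int_{-T}^T\rho=\delta\tanh\delta T$, $\nu$ is a probability measure; it is symmetric, and
$$\tfrac5{12}\le\tfrac{1-\delta}2\le m\le\tfrac12 .$$
Define $w$ by the average above and $g=e^{2w}(ds^2+g_{S^3})$ on $\mathbb R\times S^3$. Since $\nu$ has compact support, we may differentiate under the integral.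

**Step 1: smooth poles.** We show that $g$ extends to a smooth metric on $S^4$. Let $r=e^s$ and use the coordinates $x=r\omega\in\mathbb R^4\setminus\{0\}$, $\omega\in S^3$; these are stereographic coordinates on $S^4$ minus the poles, and $ds^2+g_{S^3}=r^{-2}(dr^2+r^2g_{S^3})$. So $g=e^{2(w-s)}|dx|^2$. From $\log\cosh y=-y-\log2+\log(1+e^{2y})$ with $y=s-a$,
$$w-s=-\int\bigl(a-\log2+\log(1+r^2e^{-2a})\bigr)\,d\nu(a),$$
which is a smooth function of $r^2=|x|^2$ near $0$. So $g$ extends smoothly across $x=0$. Since $\nu$ is symmetric, $w(-s)=w(s)$, and the same argument with $r=e^{-s}$ applies at the other pole. Thus $g$ is a smooth $SO(4)$-invariant metric on $S^4$.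

**Step 2: curvature formulas and $R\ge c>0$.** We have $v=-\int\tanh(s-a)\,d\nu$, so $|v|<1$, and $q=\int\operatorname{sech}^2(s-a)\,d\nu>0$. By (3), (4) and (2),
$$Qe^{4w}=6N,\qquad N:=\int\operatorname{sech}^4(s-a)\,d\nu(a),\qquad\frac QR=\frac N{e^{2w}Y}. \tag{7}$$
As $Y=q+(1-v^2)\ge q>0$, $R>0$ off the poles. For the poles, let $|s|\ge T$. The atom on the side of $s$ gives $q\ge m\operatorname{sech}^2(|s|-T)\ge m\,e^{-2(|s|-T)}$. Also $-w\ge\int|s-a|\,d\nu-\log2=|s|-\log2$, because $\int a\,d\nu=0$; so $e^{2w}\le4e^{-2|s|}$. Hence $R\ge6e^{-2w}q\ge\frac32m\,e^{2T}$ for $|s|\ge T$, and by continuity also at the poles. By compactness $R\ge c>0$.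

**Step 3: upper bound for $e^w$ on $|s|\le T$.** We make the comparison with the football exact on one side. By $\log\cosh x\ge|x|-\log2$,
$$-w(s)\ge m\bigl(|s-T|+|s+T|\bigr)+u(s)-\log2,\qquad u(s)=\int_{-T}^T|s-a|\rho(a)\,da .$$
On $[-T,T]$, $u$ is even with $u''=2\rho=(\log\cosh\delta s)''$, so $u=u_0+\log\cosh\delta s$ with $u_0=u(0)$. Hence
$$e^w\le A\operatorname{sech}(\delta s)\quad(|s|\le T),\qquad A:=2e^{-2mT-u_0}. \tag{8}$$

**Step 4: lower bound for $N$ on $|s|\le T$.** The heuristic is $N\approx\frac43\rho(s)$ plus the atoms, since $\int_{\mathbb R}\operatorname{sech}^4=\frac43$ and $\rho$ varies slowly. Precisely, $(\log\rho)'=-2\delta\tanh\delta a$ has absolute value at most $2\delta$, so $\rho(a)\ge\rho(s)e^{-2\delta|a-s|}\ge\rho(s)(1-2\delta|a-s|)$. Moreover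
$$\int_{\mathbb R}|x|\operatorname{sech}^4x\,dx\le\int_{\mathbb R}|x|\operatorname{sech}^2x\,dx=2\bigl[x\tanh x-\log\cosh x\bigr]_0^\infty=2\log2 .$$
Therefore
$$\int_{\mathbb R}\operatorname{sech}^4(s-a)\rho(a)\,da\ge\rho(s)\bigl(\tfrac43-4\delta\log2\bigr)\ge\tfrac43\rho(s)(1-3\delta).$$
This counts too much: $\nu$ has no density outside $[-T,T]$. For $a>T$ we use
$$\cosh(x+y)\ge\cosh x\cosh y\qquad(x,y\ge0), \tag{9}$$
with $x=T-s$, $y=a-T$, to get $\operatorname{sech}^4(a-s)\le\operatorname{sech}^4(T-s)\operatorname{sech}^4(a-T)$. As $\rho\le\frac{\delta^2}2$ and $\int_0^\infty\operatorname{sech}^4=\frac23$, the part $a>T$ contributes at most $\frac{\delta^2}3\operatorname{sech}^4(T-s)$. Likewise the part $a<-T$ contributes at most $\frac{\delta^2}3\operatorname{sech}^4(T+s)$. The atoms contribute $m\operatorname{sech}^4(T-s)+m\operatorname{sech}^4(T+s)$ and pay for both, since $m-\frac{\delta^2}3\ge\frac5{12}-\frac1{108}>\frac13$. With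
$$\xi:=\operatorname{sech}^2(T-|s|),\qquad S:=\operatorname{sech}^2(\delta s),\qquad\tfrac43\rho(s)=\tfrac23\delta^2S,$$
we obtain
$$N\ge\tfrac13\xi^2+\tfrac23\delta^2(1-3\delta)S. \tag{10}$$

**Step 5: the claim $Q/R\ge\kappa:=\frac23\delta^2(1-6\delta)A^{-2}$ everywhere.** This is where the estimates are put together.

*Region $|s|\le T$.* Bounding the atoms and the density separately, $q\le2m\xi+\frac{\delta^2}2\int_{\mathbb R}\operatorname{sech}^2\le\xi+\delta^2$, so $Y\le1+q\le1+\xi+\delta^2$. By (8), $e^{2w}\le A^2S$. By (7) it suffices to show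
$$N\ \ge\ \tfrac23\delta^2(1-6\delta)\,S\,(1+\xi+\delta^2). \tag{11}$$

* If $\xi\le\delta$, then $(1-6\delta)(1+\xi+\delta^2)\le(1-6\delta)(1+2\delta)=1-4\delta-12\delta^2\le1-3\delta$, so the second term of (10) gives (11).
* If $\xi\ge\delta$, then $\frac13\xi^2\ge\frac13\delta\xi\ge\frac23\delta^2\xi\ge\frac23\delta^2(1-6\delta)S\xi$, using $\delta\le\frac12$ and $S\le1$. Also $(1-6\delta)(1+\delta^2)\le1-6\delta+\delta^2\le1-3\delta$, so the second term of (10) is at least $\frac23\delta^2(1-6\delta)S(1+\delta^2)$. Adding the two gives (11).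

*Region $s=T+y$, $y\ge0$.* The region $s<-T$ is symmetric. For $a\in[-T,T]$ put $b=T-a\ge0$, so that $s-a=y+b$.

* $1+v=\int(1-\tanh(y+b))\,d\nu\le1-\tanh y\le\operatorname{sech}^2y$ (as $\operatorname{sech}^2y=(1-\tanh y)(1+\tanh y)$ and $y\ge0$), and $q=\int\operatorname{sech}^2(y+b)\,d\nu\le\operatorname{sech}^2y$. So $Y=(1-v)(1+v)+q\le2(1+v)+q\le3\operatorname{sech}^2y$.
* By (9), $\log\cosh(y+b)\ge\log\cosh y+\log\cosh b$; integrating, $-w(s)\ge\log\cosh y-w(T)$. So $e^{2w(s)}\le\operatorname{sech}^2y\;e^{2w(T)}\le A^2\operatorname{sech}^2y$, by (8) at $s=T$.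
* The atom at $T$ alone gives $N\ge m\operatorname{sech}^4y$.

Hence $Q/R\ge\frac m{3A^2}$. This is at least $\kappa$, because $3A^2\kappa=2\delta^2(1-6\delta)\le2\delta^2\le\frac1{18}<m$.

At the poles the inequality holds by continuity. This proves the claim.

**Step 6: the length of a meridian.** We bound the distance between the poles from below; for this (8) has to be reversed. We use $\log\cosh x=|x|-\log2+\log(1+e^{-2|x|})\le|x|-\log2+e^{-2|x|}$. For $|s|\le T-\frac1\delta$ the computation of Step 3 then gives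
$$e^w\ge A\operatorname{sech}(\delta s)\exp\Bigl(-\int e^{-2|s-a|}\,d\nu(a)\Bigr)\ge A\operatorname{sech}(\delta s)\,e^{-\epsilon_\delta},\qquad\epsilon_\delta:=e^{-2/\delta}+\tfrac{\delta^2}2 .$$
Indeed the atoms contribute at most $2m\,e^{-2/\delta}\le e^{-2/\delta}$ to the exponent, and the density at most $\frac{\delta^2}2\int_{\mathbb R}e^{-2|x|}dx=\frac{\delta^2}2$. Any curve joining the poles has length at least $\int|dt|\ge L=\int e^w\,ds$. Substituting $x=\delta s$, with $\delta(T-\frac1\delta)=\frac1\delta-1$, and using $\int_{\mathbb R}\operatorname{sech}=\pi$ and $\operatorname{sech}x\le2e^{-|x|}$,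
$$\operatorname{diam}\ge L\ge\frac A\delta e^{-\epsilon_\delta}\int_{|x|\le\frac1\delta-1}\operatorname{sech}x\,dx\ge\frac A\delta e^{-\epsilon_\delta}\bigl(\pi-4e^{1-1/\delta}\bigr).$$

**Step 7: conclusion.** The unknown amplitude $A$ cancels:
$$\kappa\operatorname{diam}^2\ \ge\ \tfrac23(1-6\delta)\,e^{-2\epsilon_\delta}\bigl(\pi-4e^{1-1/\delta}\bigr)^2\ \xrightarrow[\delta\to0]{}\ \tfrac23\pi^2. \tag{12}$$
For $\delta=\frac1{50}$ we have $\frac23(1-6\delta)=0.58666\ldots$. Also $\epsilon_\delta=e^{-100}+\frac1{5000}<0.00021$, so $e^{-2\epsilon_\delta}>0.9995$, and $4e^{-49}<10^{-20}$. So the middle expression exceeds $0.58\,\pi^2>\frac12\pi^2$.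

Given $k$ and $\eta$, rescale by $\lambda=\sqrt{\kappa/k}$. Then $Q/R\ge\kappa\lambda^{-2}=k$, and the new diameter is $\sqrt{\kappa\operatorname{diam}^2/k}$, which by (12) is at least $\pi\sqrt{2/(3k)}-\eta$ if $\delta$ is small enough. Since $\frac23>\frac12$, for small $\eta$ this is larger than $\pi/\sqrt{2k}$. The conjecture is false. $\blacksquare$

## Sharpness and the realized diameters for symmetric metrics

We complete Theorem B. Theorem A says that $\pi\sqrt{2/(3k)}$ cannot be lowered. The curvature constant $\frac{3k}2$ cannot be raised: if all sectional curvatures in the class were at least some $c>\frac{3k}2$, Bonnet–Myers would give $\operatorname{diam}\le\pi/\sqrt c<\pi\sqrt{2/(3k)}$ for all metrics in the class, against Theorem A.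

For the set of diameters, let $0<D<\pi\sqrt{2/(3k)}$, so $kD^2<\frac23\pi^2$. By (12) there is a metric $g$ from the previous section, with $Q/R\ge\kappa$ and diameter $D_0$, such that $\kappa D_0^2\ge kD^2$. The metric $(D/D_0)^2g$ has diameter exactly $D$, positive $R$, and $Q/R\ge\kappa D_0^2/D^2\ge k$. Since diameters $\ge\pi\sqrt{2/(3k)}$ are excluded, the set is exactly the open interval. $\blacksquare$

## Geodesics of $R\,g$ and the strict bound without symmetry

For general $M$ the standard approach is the second variation of length along a minimizing $g$-geodesic, which needs a lower bound for $\operatorname{Ric}(\sigma',\sigma')$. Condition (1) contains $\Delta R$, and what it bounds pointwise is a combination of the two. This is the first step below. The term $\Delta R$ involves derivatives normal to the geodesic, so it cannot be integrated by parts along it. We therefore minimize a weighted length $\int e^f|\dot\sigma|$, whose second variation itself produces $\Delta f$, and we choose $f$ so that $\Delta f$ contains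 $\frac{\Delta R}{2R}$, namely $f=\frac12\log R$.

### Proof of Theorem C

By the known result $M$ is compact.

**Step 1: a pointwise Ricci bound.** We show that for every unit vector $X$,
$$\operatorname{Ric}(X,X)-\frac{\Delta R}{2R}\ \ge\ 3k. \tag{13}$$
Let $x=E(X,X)$. In an orthonormal basis starting with $X$, the complementary $3\times3$ block of $E$ has trace $-x$, so its square norm is at least $\frac{x^2}3$, and $|E|^2\ge\frac43x^2$. Dividing (1) by $2R$,
$$-\frac{\Delta R}{2R}\ge3k-\frac R8+\frac{3|E|^2}{2R}\ge3k-\frac R8+\frac{2x^2}R .$$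
Adding $\operatorname{Ric}(X,X)=\frac R4+x$, the right side becomes
$$3k+\frac R8+x+\frac{2x^2}R=3k+\frac2R\Bigl(\frac R4+x\Bigr)^2=3k+\frac2R\operatorname{Ric}(X,X)^2\ge3k .$$

**Step 2: the curve and its first variation.** Let $f=\frac12\log R$ and choose $p,p'$ with $d_g(p,p')=\operatorname{diam}$. Let $\sigma$ be a minimizing geodesic from $p$ to $p'$ for the metric $e^{2f}g=R\,g$, parametrized by $g$-arclength on $[0,\ell]$. Its $g$-length is at least the $g$-distance, so $\ell\ge\operatorname{diam}$. It minimizes $\int e^f|\dot\sigma|_g\,dt$ among curves from $p$ to $p'$. All inner products and derivatives below are those of $g$.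

Let $e_1,e_2,e_3$ be an orthonormal frame of the normal bundle of $\sigma$, parallel in the normal bundle. Write $h_i=g(\nabla_{\sigma'}\sigma',e_i)$, $f_i=e_if$, $f_{ii}=\nabla^2f(e_i,e_i)$. Since $\nabla_{\sigma'}e_i$ has no normal part and $g(\nabla_{\sigma'}e_i,\sigma')=-h_i$, we have $\nabla_{\sigma'}e_i=-h_i\sigma'$.

For smooth $\psi$ with $\psi(0)=\psi(\ell)=0$, consider the variation $\alpha(t,\tau)=\exp_{\sigma(t)}(\tau\psi(t)e_i(t))$, with $W=\partial_t\alpha$ and $V=\partial_\tau\alpha$. At $\tau=0$: $W=\sigma'$, $V=\psi e_i$, and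
$$\nabla_\tau W=\nabla_tV=\psi'e_i-\psi h_i\sigma' .$$
So $\partial_\tau|W|=g(\nabla_\tau W,W)/|W|=-\psi h_i$ at $\tau=0$. As $\partial_\tau e^f=e^f\psi f_i$, the first variation is $\int e^f\psi(f_i-h_i)\,dt$. It vanishes for all $\psi$, so
$$h_i=f_i. \tag{14}$$

**Step 3: the second variation.** We compute the second derivative of the integrand $e^f|W|$. First,
$$\partial_\tau^2|W|=\frac{|\nabla_\tau W|^2+g(\nabla_\tau\nabla_\tau W,W)}{|W|}-\frac{g(\nabla_\tau W,W)^2}{|W|^3} .$$
At $\tau=0$, $|\nabla_\tau W|^2-g(\nabla_\tau W,W)^2=\psi'^2$. The curves $\tau\mapsto\alpha(t,\tau)$ are geodesics, so $\nabla_\tau V=0$ and $\nabla_\tau\nabla_\tau W=\nabla_\tau\nabla_tV=\operatorname{Rm}(V,W)V$, whose product with $W$ is $-\sec(\sigma',e_i)\psi^2$. Thus $\partial_\tau^2|W|=\psi'^2-\sec(\sigma',e_i)\psi^2$. For the same reason $\partial_\tau^2e^f=e^f(f_{ii}+f_i^2)\psi^2$. By the product rule and minimality,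
$$0\le\int_0^\ell e^f\bigl[\psi'^2-\sec(\sigma',e_i)\psi^2+(f_{ii}+f_i^2-2f_ih_i)\psi^2\bigr]dt .$$
By (14) the last bracket is $f_{ii}-f_i^2$. Now sum over $i=1,2,3$. The sectional curvatures add up to $\operatorname{Ric}(\sigma',\sigma')$, and $\sum f_{ii}=\Delta f-\nabla^2f(\sigma',\sigma')$. Write $f',f''$ for derivatives of $f\circ\sigma$. Since $\nabla_{\sigma'}\sigma'=\sum h_ie_i$, (14) gives $f''=\nabla^2f(\sigma',\sigma')+\sum f_i^2$. Therefore $\sum(f_{ii}-f_i^2)=\Delta f-f''$ and
$$0\le\int_0^\ell e^f\bigl[3\psi'^2-\operatorname{Ric}(\sigma',\sigma')\psi^2+(\Delta f-f'')\psi^2\bigr]dt . \tag{15}$$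

**Step 4: inserting the curvature condition.** From $\nabla f=\frac{\nabla R}{2R}$ we get
$$\Delta f=\frac{\Delta R}{2R}-\frac{|\nabla R|^2}{2R^2}=\frac{\Delta R}{2R}-2|\nabla f|^2\le\frac{\Delta R}{2R}-2f'^2 .$$
With (13) for $X=\sigma'$, (15) becomes
$$0\le\int_0^\ell e^f\bigl[3\psi'^2-3k\psi^2-2f'^2\psi^2-f''\psi^2\bigr]dt .$$

**Step 5: removing the weight and completing the square.** Put $\psi=e^{-f/2}\eta$ with $\eta(0)=\eta(\ell)=0$. Then $e^f\psi'^2=(\eta'-\frac12f'\eta)^2=\eta'^2-f'\eta\eta'+\frac14f'^2\eta^2$, and integrating by parts, $-\int f''\eta^2=2\int f'\eta\eta'$. The coefficient of $f'\eta\eta'$ is $-3+2=-1$, and that of $f'^2\eta^2$ is $\frac34-2=-\frac54$. So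
$$0\le\int_0^\ell\Bigl[3\eta'^2-f'\eta\eta'-\tfrac54f'^2\eta^2-3k\eta^2\Bigr]dt=\int_0^\ell\Bigl[\tfrac{16}5\eta'^2-3k\eta^2-\tfrac54\bigl(f'\eta+\tfrac25\eta'\bigr)^2\Bigr]dt ,$$
because $\frac54\cdot2\cdot\frac25=1$, $\frac54\cdot\frac4{25}=\frac15$ and $3+\frac15=\frac{16}5$.

**Step 6: the test function and strictness.** Take $\eta=\sin(\pi t/\ell)$, so $\int\eta^2=\frac\ell2$ and $\int\eta'^2=\frac{\pi^2}{\ell^2}\cdot\frac\ell2$. As $t\to0$, $f'\eta\to0$ because $f'$ is bounded, so $f'\eta+\frac25\eta'\to\frac{2\pi}{5\ell}\ne0$, and the integral of the last square is strictly positive. Hence $0<\frac\ell2\left(\frac{16\pi^2}{5\ell^2}-3k\right)$, that is, $\ell^2<\frac{16\pi^2}{15k}$, and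
$$\operatorname{diam}\le\ell<\frac{4\pi}{\sqrt{15k}} .$$

**Step 7: bounds for $C_*$.** The inequality just proved gives $C_*\le4\pi/\sqrt{15}$. The metrics of Theorem A have $\sqrt k\operatorname{diam}\ge\pi\sqrt{2/3}-\sqrt k\,\eta$ with $\eta>0$ arbitrary, so $C_*\ge\pi\sqrt{2/3}$. $\blacksquare$
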